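\title{Endomorphism modules of finite injective dimension and Gorenstein rings}

\begin{abstract}
Let $R$ be a commutative Noetherian local ring. We prove that $R$ is Gorenstein if $\operatorname{Hom}_R(M,M)$ has finite injective dimension for some nonzero finitely generated module $M$. More generally, $R$ is Gorenstein if some nonzero module-finite, possibly noncommutative, $R$-algebra has finite injective dimension over $R$. The proof writes a module of finite injective dimension as $\omega\otimes_R P$, with $\omega$ the canonical module, and counts generators over the algebra instead of over $R$. The same count gives versions for semidualizing modules and for Gorenstein injective dimension, and a divisibility theorem for the type of $R$.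
\end{abstract}

\section{Introduction}

Throughout, $(R,\mathfrak m,k)$ is a commutative Noetherian local ring. It is \emph{Gorenstein} if it has finite injective dimension as a module over itself. Which other modules can take the place of $R$ in this definition? A nonzero finitely generated module of finite injective dimension forces $R$ to be Cohen--Macaulay (fact (F1) below), but it forces nothing more: a complete Cohen--Macaulay ring always has such a module, its canonical module $\omega$. A module that detects the Gorenstein property must therefore have more in common with $R$. Since $R=\operatorname{Hom}_R(R,R)$, one is led to the following question, which comes from the paper of Ghosh and Takahashi \cite{GT}.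

\begin{quote}
\emph{Suppose that $\operatorname{Hom}_R(M,M)$ has finite injective dimension for some nonzero finitely generated $R$-module $M$. Is $R$ Gorenstein?}
\end{quote}

The two arguments of $\operatorname{Hom}$ must be equal: if $R$ is Cohen--Macaulay with canonical module $\omega$ and not Gorenstein, then $\operatorname{Hom}_R(R,\omega)=\omega$ has finite injective dimension. On the other hand, both natural attempts to symmetrize this example fail, because $\operatorname{Hom}_R(R,R)$ and $\operatorname{Hom}_R(\omega,\omega)$ are both isomorphic to $R$. This suggests a positive answer, and it suggests where to look: what distinguishes $\operatorname{Hom}_R(M,M)$ from $\operatorname{Hom}_R(M,N)$ is that it is a ring.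

\begin{theorem}\label{thm:main}
If there is a finitely generated $R$-module $M\neq0$ with $\operatorname{injdim}_R\operatorname{Hom}_R(M,M)<\infty$, then $R$ is Gorenstein.
\end{theorem}

Conversely, a Gorenstein ring has such a module, namely $M=R$. The ring structure is all that the proof uses. An \emph{$R$-algebra} is an associative unital ring $A$ with a ring map from $R$ to the center of $A$; it is \emph{module-finite} if it is finitely generated as an $R$-module. For $R$-modules $C$ and $X$ let
\[
\theta^C_X\colon C\otimes_R\operatorname{Hom}_R(C,X)\longrightarrow X,\qquad c\otimes\varphi\longmapsto\varphi(c),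
\]
be the evaluation map. It is natural and additive in $X$.

\begin{theorem}\label{thm:algebra}
Let $A\neq0$ be a module-finite $R$-algebra.
\begin{enumerate}
\item[(1)] If $C$ is a finitely generated faithful $R$-module such that $\theta^C_A$ is an isomorphism, then $C\cong R$.
\item[(2)] If $\operatorname{injdim}_RA<\infty$, then $R$ is Gorenstein.
\end{enumerate}
\end{theorem}

Section~\ref{sec:artinian} shows the method over Artinian rings, where it can be carried out by hand. The general proof has three steps: $\theta^\omega_X$ is an isomorphism when $X$ has finite injective dimension (Section~\ref{sec:evaluation}); an isomorphism $\theta^C_A$ with $A$ a local algebra forces $C$ to be cyclic (Section~\ref{sec:count}); and every algebra can be cut down to a local one after completion (Section~\ref{sec:proofs}). Sections~\ref{sec:variants} and~\ref{sec:module} contain further consequences.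

\section{Background}\label{sec:background}

\subsection*{Modules over local rings}
For a finitely generated $R$-module $X$, the number $\mu_R(X)=\dim_kX/\mathfrak mX$ is the minimal number of generators, by Nakayama's lemma. For $X\ne0$, $\operatorname{depth}X$ is the length of a maximal $X$-regular sequence in $\mathfrak m$; if $x\in\mathfrak m$ is $X$-regular, then $\operatorname{depth}X/xX=\operatorname{depth}X-1$. We put $\operatorname{depth}0=\infty$. For an exact sequence $0\to X'\to X\to X''\to0$ of finitely generated modules,
\begin{equation}\label{eq:depth}
\operatorname{depth}X'\ge\min\{\operatorname{depth}X,\ \operatorname{depth}X''+1\}.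
\end{equation}
A finitely generated module $X\neq0$ is \emph{maximal Cohen--Macaulay} if $\operatorname{depth}X=\dim R$, and $R$ is \emph{Cohen--Macaulay} if $\operatorname{depth}R=\dim R$. The \emph{type} of a Cohen--Macaulay ring of dimension $d$ is $\dim_k\operatorname{Ext}^d_R(k,R)$; for $d=0$ it is the dimension of the socle $(0:\mathfrak m)$. A \emph{canonical module} of such a ring is a finitely generated module $\omega$ with $\operatorname{Ext}^d_R(k,\omega)\cong k$ and $\operatorname{Ext}^i_R(k,\omega)=0$ for $i\neq d$.

The completion $\hat R$ is faithfully flat over $R$. For finitely generated $N$ and $X$ we have $\hat X=\hat R\otimes_RX$ and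
\begin{equation}\label{eq:basechange}
\hat R\otimes_R\operatorname{Ext}^i_R(N,X)\cong\operatorname{Ext}^i_{\hat R}(\hat N,\hat X)\qquad(i\ge0).
\end{equation}
Completion preserves $\mu$, depth and dimension, and by \eqref{eq:basechange} it preserves the type. We use the following published facts.

\begin{enumerate}
\item[(F1)] If $R$ has a nonzero finitely generated module of finite injective dimension, then $R$ is Cohen--Macaulay. This is Bass's conjecture, proved by Peskine--Szpiro, Hochster and P.~Roberts; see \cite[\S9.6]{BH}.
\item[(F2)] If $X\neq0$ is finitely generated and $\operatorname{injdim}_RX<\infty$, then $\operatorname{injdim}_RX=\operatorname{depth}R$ \cite[3.1.17]{BH}. For every finitely generated $X$, $\operatorname{injdim}_RX=\sup\{i:\operatorname{Ext}^i_R(k,X)\ne0\}$ \cite[3.1.14]{BH}. With \eqref{eq:basechange} and faithful flatness this gives $\operatorname{injdim}_RX=\operatorname{injdim}_{\hat R}\hat X$; in particular $R$ is Gorenstein if and only if $\hat R$ is.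
\item[(F3)] Let $R$ be Cohen--Macaulay. If $R$ is complete, it has a canonical module. A canonical module $\omega$ is unique up to isomorphism, is maximal Cohen--Macaulay and has finite injective dimension; the homothety map $R\to\operatorname{Hom}_R(\omega,\omega)$ is an isomorphism, $\operatorname{Ext}^i_R(\omega,\omega)=0$ for $i>0$, and $\mu_R(\omega)$ is the type of $R$. The ring $R$ is Gorenstein if and only if $R$ itself is a canonical module \cite[\S3.3]{BH}.
\end{enumerate}

Since the homothety map is injective, $\omega$ is faithful. A faithful cyclic module is isomorphic to $R$. So, to prove that a Cohen--Macaulay ring with canonical module is Gorenstein, it suffices to prove that $\omega$ is cyclic.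

We also use Matlis duality over an Artinian local ring $R$. Let $E$ be the injective hull of $k$. It is finitely generated and is the canonical module of $R$; every finitely generated injective module is isomorphic to some $E^n$; and $(-)^\vee=\operatorname{Hom}_R(-,E)$ is an exact, length-preserving functor with $X\cong X^{\vee\vee}$ for all finitely generated $X$.

\subsection*{Module-finite algebras}
The \emph{Jacobson radical} $J(A)$ of a ring $A$ is the intersection of its maximal left ideals. It is a two-sided ideal, and $a\in J(A)$ if and only if $1-ba$ is left invertible for all $b\in A$. The ring $A$ is \emph{local} if $A/J(A)$ is a division ring. If $A$ is a finite-dimensional algebra over a field, then $A/J(A)$ is a semisimple ring: all its modules are direct sums of simple modules. A left module over an $R$-algebra $A$ is regarded as an $R$-module through $R\to A$.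

\begin{lemma}\label{lem:radical}
Let $A$ be a module-finite $R$-algebra. Then $\mathfrak mA\subseteq J(A)$, and $A/J(A)\cong\bar A/J(\bar A)$ for the finite-dimensional $k$-algebra $\bar A=A/\mathfrak mA$.
\end{lemma}

\begin{proof}
The set $\mathfrak mA$ is a two-sided ideal because $R$ maps to the center of $A$. For $a\in\mathfrak mA$ the equation $1=(1-a)+a$ gives $A=A(1-a)+\mathfrak mA$, and Nakayama's lemma over $R$ gives $A=A(1-a)$. Thus $1-a$ is left invertible for every $a$ in the ideal $\mathfrak mA$, so $\mathfrak mA\subseteq J(A)$. Every maximal left ideal of $A$ therefore contains $\mathfrak mA$, whence $J(\bar A)=J(A)/\mathfrak mA$.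
\end{proof}

\section{The Artinian case by hand}\label{sec:artinian}

Let $R$ be Artinian of type $r$, so that $\mu_R(E)=r$, and suppose that $A=\operatorname{Hom}_R(M,M)$ has finite injective dimension. Since $\operatorname{depth}R=0$, fact (F2) says that $A$ is injective, so $A\cong E^n$ with $n\geq1$ and $\mu_R(A)=nr$. We want $r=1$.

If $M=R/\mathfrak a$ is cyclic, then $A\cong R/\mathfrak a$, so $nr=1$ and we are done. For other modules this count is too weak. For $M=R^2$ we have $A\cong R^4$ and learn only that $r$ divides $4$. This particular loss is easy to repair: if $N$ is a direct summand of $M$, then $\operatorname{Hom}_R(N,N)$ is a direct summand of $A$ and is again injective, so we may take $M$ indecomposable. But indecomposable modules can also pass the test.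

\begin{example}\label{ex:kronecker}
Let $R=k[x,y]/(x,y)^2$, which has length $3$ and type $2$. Let $M=k[t,x]/(t^2,x^2)$, viewed as an $R$-module through $x\mapsto x$, $y\mapsto tx$. It is generated by $1$ and $t$, and $\mathfrak mM$ has basis $x,tx$. The kernel of $R^2\to M$ has dimension $6-4=2$ and is spanned by the relations $y\cdot1=x\cdot t$ and $y\cdot t=0$. So an endomorphism is a pair $(u,v)\in M^2$, the images of $1$ and $t$, with $yu=xv$ and $yv=0$. Write $u\equiv u_0+u_1t$ and $v\equiv v_0+v_1t$ modulo $\mathfrak mM$. Then $yu=u_0tx$, $xv=v_0x+v_1tx$ and $yv=v_0tx$, so the conditions read $v_0=0$, $v_1=u_0$, and $A=\operatorname{Hom}_R(M,M)$ has length $8-2=6$. From $x(u,v)=(u_0x+u_1tx,\,u_0tx)$ and $y(u,v)=(u_0tx,\,0)$ we see that $\mathfrak mA$ has basis $(x,tx),(tx,0)$, so $\mu_R(A)=4$. These are the length and the number of generators of $E^2$.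

The endomorphism $(u,v)$ acts on $M/\mathfrak mM=k[t]/(t^2)$ as multiplication by $u_0+u_1t$. This gives a ring map $A\to k[t]/(t^2)$ whose kernel, the set of maps with image in $\mathfrak mM$, has square zero because $\mathfrak m^2=0$. Hence the kernel of $A\to k$, $(u,v)\mapsto u_0$, is a nilpotent ideal of codimension $1$, and it equals $J(A)$. So $A$ is local with $A/J(A)=k$; its only idempotents are $0$ and $1$, and $M$ is indecomposable.
\end{example}

The remedy is to count generators over $A$, over which $A$ is cyclic just as $R/\mathfrak a$ is cyclic over $R$. For this the factor $r$ must survive the passage from $R$ to $A$. Suppose that $A$ is local, with radical $J$, and fix an $R$-isomorphism $A\cong E^n$. Left multiplication by $a\in A$ is an $R$-endomorphism of $E^n$, and $\operatorname{End}_R(E^n)$ is the matrix ring $\operatorname{M}_n(R)$ because $\operatorname{End}_R(E)=R$. We obtain a ring map $A\to\operatorname{M}_n(R)$. It makes $P=R^n$ a left $A$-module, and the isomorphism $A\cong E^n=E\otimes_RP$ is $A$-linear when $A$ acts on the factor $P$. Now reduce modulo $J$. Since $\mathfrak m$ annihilates $P/JP$,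
\[
A/J\;\cong\;E\otimes_R(P/JP)\;\cong\;(E/\mathfrak mE)\otimes_k(P/JP)\;\cong\;(P/JP)^{r}
\]
as left $A$-modules. The left side is simple, so $r=1$. In Example~\ref{ex:kronecker} the formula would make the one-dimensional space $k$ even-dimensional, so $A$ is not injective there.

Two things are missing in general. In positive dimension a module of finite injective dimension need not be a sum of copies of $\omega$, so we need a substitute for $A\cong E\otimes_RP$. And we must know that $A$ may be taken local.

\section{Modules of finite injective dimension as tensor products with $\omega$}\label{sec:evaluation}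

In Section~\ref{sec:artinian} the module $P=R^n$ is $\operatorname{Hom}_R(E,E^n)$, and the isomorphism $E\otimes_RP\cong E^n$ is the evaluation map. In this form the statement persists in every dimension. For instance, if $x\in\mathfrak m$ is $R$-regular, then it is regular on the maximal Cohen--Macaulay module $\omega$, and $X=\omega/x\omega$ has finite injective dimension. It is not a sum of copies of $\omega$, since it is not faithful. But $\operatorname{Ext}^1_R(\omega,\omega)=0$ gives $\operatorname{Hom}_R(\omega,X)\cong R/xR$, and $\omega\otimes_RR/xR\cong X$.

The plan is to prove that $\theta^\omega_I$ is an isomorphism for injective $I$ and to transport this along an injective resolution of $X$. The resolution must stay exact under $\operatorname{Hom}_R(\omega,-)$ and then under $\omega\otimes_R-$. The first point is settled by the following lemma.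

\begin{lemma}\label{lem:vanishing}
Let $d=\operatorname{depth}R$, and let $X$ and $N\ne0$ be finitely generated $R$-modules with $\operatorname{injdim}_RX<\infty$. Then $\operatorname{Ext}^i_R(N,X)=0$ for all $i>d-\operatorname{depth}N$. In particular, if $R$ is Cohen--Macaulay and $N$ is maximal Cohen--Macaulay, then $\operatorname{Ext}^i_R(N,X)=0$ for all $i>0$.
\end{lemma}

\begin{proof}
We may assume $X\neq0$, and we use induction on $\operatorname{depth}N$. If $\operatorname{depth}N=0$, the claim holds because $\operatorname{injdim}_RX=d$ by (F2). Otherwise choose an $N$-regular $x\in\mathfrak m$. The sequence $0\to N\xrightarrow{x}N\to N/xN\to0$ yields an exact sequence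
\[
\operatorname{Ext}^i_R(N,X)\xrightarrow{\;x\;}\operatorname{Ext}^i_R(N,X)\longrightarrow\operatorname{Ext}^{i+1}_R(N/xN,X).
\]
If $i>d-\operatorname{depth}N$, then $i+1>d-\operatorname{depth}N/xN$, so the last term vanishes by induction. Then $x$ acts surjectively on the finitely generated module $\operatorname{Ext}^i_R(N,X)$, which is zero by Nakayama's lemma.
\end{proof}

The next result is essentially due to Sharp.

\begin{proposition}\label{prop:evaluation}
Let $R$ be Cohen--Macaulay with canonical module $\omega$, and let $X$ be a finitely generated $R$-module with $\operatorname{injdim}_RX<\infty$. Then $\theta^\omega_X$ is an isomorphism.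
\end{proposition}

\begin{proof}
\emph{Injective modules.} Let $I$ be injective, not necessarily finitely generated. For an $R$-module $N$ consider the natural map
\[
\alpha_N\colon N\otimes_R\operatorname{Hom}_R(\omega,I)\to\operatorname{Hom}_R(\operatorname{Hom}_R(N,\omega),I),\qquad c\otimes\varphi\mapsto[\,g\mapsto\varphi(g(c))\,].
\]
It is an isomorphism for $N=R$, hence for $N$ finitely generated free. Apply $\alpha$ to a resolution $F_\bullet$ of $\omega$ by finitely generated free modules and take homology. Since $\operatorname{Hom}_R(-,I)$ is exact, we get
\[
\operatorname{Tor}_i^R(\omega,\operatorname{Hom}_R(\omega,I))\cong\operatorname{Hom}_R(\operatorname{Ext}^i_R(\omega,\omega),I)\qquad(i\geq0),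
\]
and for $i=0$ this isomorphism is $\alpha_\omega$. By (F3) the right side vanishes for $i>0$. Also by (F3), $\operatorname{Hom}_R(\omega,\omega)$ is free on $\mathrm{id}_\omega$, so evaluation at $\mathrm{id}_\omega$ is an isomorphism $\operatorname{Hom}_R(\operatorname{Hom}_R(\omega,\omega),I)\to I$. Its composite with $\alpha_\omega$ sends $c\otimes\varphi$ to $\varphi(c)$. Hence $\theta^\omega_I$ is an isomorphism.

\emph{The module $X$.} Let $0\to X\to I^0\to\dots\to I^n\to0$ be a finite injective resolution with $n\ge1$, and put $K^j=\operatorname{Hom}_R(\omega,I^j)$. By Lemma~\ref{lem:vanishing}, $\operatorname{Ext}^i_R(\omega,X)=0$ for $i>0$, so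
\begin{equation}\label{eq:homresolution}
0\to\operatorname{Hom}_R(\omega,X)\to K^0\to\dots\to K^n\to0
\end{equation}
is exact. Let $Z^j=\ker(K^j\to K^{j+1})$, with $K^{n+1}=0$. Then $Z^0=\operatorname{Hom}_R(\omega,X)$, $Z^n=K^n$, and there are short exact sequences $0\to Z^j\to K^j\to Z^{j+1}\to0$ for $0\le j<n$. We claim that $\operatorname{Tor}_i^R(\omega,Z^j)=0$ for all $i>0$ and all $j$. For $j=n$ this was shown above, and the exact sequences
\[
\operatorname{Tor}^R_{i+1}(\omega,Z^{j+1})\to\operatorname{Tor}^R_i(\omega,Z^j)\to\operatorname{Tor}^R_i(\omega,K^j)=0
\]
give the claim by descending induction on $j$; the finiteness of the resolution supplies the starting point. So the short exact sequences, and with them \eqref{eq:homresolution}, stay exact under $\omega\otimes_R-$. In the commutative diagram with exact rows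
\[
\begin{array}{ccccccc}
0&\to&\omega\otimes_R\operatorname{Hom}_R(\omega,X)&\to&\omega\otimes_RK^0&\to&\omega\otimes_RK^1\\[2pt]
&&\big\downarrow{\scriptstyle\theta^\omega_X}&&\big\downarrow{\scriptstyle\theta^\omega_{I^0}}&&\big\downarrow{\scriptstyle\theta^\omega_{I^1}}\\[2pt]
0&\to&X&\to&I^0&\to&I^1
\end{array}
\]
the two right-hand vertical maps are isomorphisms, so the induced map $\theta^\omega_X$ on kernels is one too.
\end{proof}

\section{Counting generators over the algebra}\label{sec:count}

The value of Proposition~\ref{prop:evaluation} lies in the naturality of $\theta$: whatever acts $R$-linearly on $X$ also acts on $\operatorname{Hom}_R(\omega,X)$ and leaves the factor $\omega$ untouched. No property of $\omega$ other than finite generation enters the count.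

\begin{lemma}\label{lem:count}
Let $\Lambda$ be a module-finite $R$-algebra with $J=J(\Lambda)$, let $X$ be a left $\Lambda$-module, and let $C$ be a finitely generated $R$-module with $r=\mu_R(C)$. Put $P=\operatorname{Hom}_R(C,X)$, a left $\Lambda$-module via $(\lambda\varphi)(c)=\lambda\,\varphi(c)$. If $\theta^C_X$ is an isomorphism, then $X/JX\cong(P/JP)^{r}$ as left $\Lambda$-modules.
\end{lemma}

\begin{proof}
Since $R$ maps to the center of $\Lambda$, the map $\lambda\varphi$ is $R$-linear, and so is $\varphi\mapsto\lambda\varphi$. Hence $\Lambda$ acts on $C\otimes_RP$ by $\lambda(c\otimes\varphi)=c\otimes\lambda\varphi$, and $\theta^C_X$ is $\Lambda$-linear because $\theta^C_X(c\otimes\lambda\varphi)=\lambda\,\varphi(c)$. The submodule $J(C\otimes_RP)$ is spanned by the elements $c\otimes\lambda\varphi$ with $\lambda\in J$, so it is the image of $C\otimes_RJP$. Right exactness of the tensor product gives $X/JX\cong C\otimes_R(P/JP)$. By Lemma~\ref{lem:radical}, $\mathfrak m$ annihilates $P/JP$, so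
\[
C\otimes_R(P/JP)\cong(C/\mathfrak mC)\otimes_k(P/JP)\cong(P/JP)^{r},
\]
the last isomorphism coming from a basis of $C/\mathfrak mC$. All these maps are $\Lambda$-linear, as $\Lambda$ acts on the second factor only.
\end{proof}

\begin{corollary}\label{cor:key}
Let $C$ be a finitely generated $R$-module and $A$ a local module-finite $R$-algebra such that $\theta^C_A$ is an isomorphism. Then $C$ is cyclic.
\end{corollary}

\begin{proof}
Take $\Lambda=X=A$ in Lemma~\ref{lem:count}. The $A$-submodules of $A/J$ are the left ideals of a division ring, so $A/J$ is a simple $A$-module. From $A/J\cong(P/JP)^r$ we get $r\geq1$ and $P/JP\neq0$, and $r\ge2$ would exhibit a proper nonzero submodule. So $r=1$.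
\end{proof}

Surjectivity of $\theta^C_A$ is not enough: for $C=R^2$ and $A=R$ the map $\theta^C_A$ is a surjection $R^4\to R$.

\section{Reduction to local algebras and proof of the main theorems}\label{sec:proofs}

For a nonlocal algebra the count is again too weak: if $A=\operatorname{M}_n(R)$, then $A/J(A)=\operatorname{M}_n(k)$ is a sum of $n$ copies of the simple module $k^n$, and Lemma~\ref{lem:count} gives only $r\mid n$. The analogue of passing to an indecomposable summand of $M$ is passing to a corner ring $eAe$ without nontrivial idempotents. Such a ring need not be local: $B=\mathbb Z_{(5)}[\sqrt{-1}]$ is a domain, module-finite over $\mathbb Z_{(5)}$, with $B/5B=\mathbb F_5[t]/(t^2+1)\cong\mathbb F_5\times\mathbb F_5$. The idempotents of $B/5B$ do not lift to $B$. Over a complete ring they do.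

\begin{lemma}\label{lem:local}
Let $R$ be complete and let $B\neq0$ be a module-finite $R$-algebra with no idempotents other than $0$ and $1$. Then $B$ is local.
\end{lemma}

\begin{proof}
Put $\bar B=B/\mathfrak mB$, which is nonzero by Nakayama's lemma. By Lemma~\ref{lem:radical} it suffices to show that $\bar B$ is local.

\emph{Idempotents of $\bar B$ lift to $B$.} Let $e_0\in B$ satisfy $e_0-e_0^2\in\mathfrak mB$, and define $e_{n+1}=3e_n^2-2e_n^3$. From $e_{n+1}=e_n^2(3-2e_n)$ and $1-e_{n+1}=(1-e_n)^2(1+2e_n)$ we get
\[
e_{n+1}-e_{n+1}^2=(e_n-e_n^2)^2(3-2e_n)(1+2e_n),\qquad e_{n+1}-e_n=(2e_n-1)(e_n-e_n^2).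
\]
By induction $e_n-e_n^2\in\mathfrak m^{2^n}B$, and then $e_{n+1}-e_n\in\mathfrak m^{2^n}B$. The finitely generated module $B$ is $\mathfrak m$-adically complete, so $(e_n)$ converges to an idempotent congruent to $e_0$ modulo $\mathfrak mB$. Hence $\bar B$ has no idempotents other than $0$ and $1$.

\emph{Every $a\in\bar B$ is nilpotent or a unit.} This is Fitting's lemma. First, a left invertible element $a$ of the finite-dimensional algebra $\bar B$ is a unit: left multiplication by $a$ is injective, hence surjective, so $a$ is also right invertible. Now let $\rho(b)=ba$, an endomorphism of the left module $\bar B$. For large $n$, $\bar B=\ker\rho^n\oplus\operatorname{im}\rho^n$ as left modules. Write $1=e+e'$ accordingly. Then $e=e^2+ee'$ with $e^2\in\ker\rho^n$ and $ee'\in\operatorname{im}\rho^n$, so $e=e^2$ and $e\in\{0,1\}$. If $e=1$, then $a^n=\rho^n(1)=0$. If $e=0$, then $1\in\bar Ba^n$ and $a$ is left invertible.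

\emph{$\bar B$ is local.} Let $a$ be a nonunit. For every $b$ the element $ba$ is a nonunit, since otherwise $a$ would be left invertible. So $ba$ is nilpotent and $1-ba$ is a unit. Thus $a\in J(\bar B)$. Every element outside the proper ideal $J(\bar B)$ is a unit, so $\bar B/J(\bar B)$ is a division ring.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:algebra}]
(1) A faithful cyclic module is isomorphic to $R$, so it suffices to show that $\mu_R(C)\le1$. The ring $\hat A=\hat R\otimes_RA$ is a nonzero module-finite $\hat R$-algebra. By \eqref{eq:basechange} with $i=0$, the map $\hat R\otimes_R\theta^C_A$ is identified with $\theta^{\hat C}_{\hat A}$, which is therefore an isomorphism. As $\mu_{\hat R}(\hat C)=\mu_R(C)$, we may assume that $R$ is complete.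

The left ideals of $A$ are $R$-submodules of a Noetherian $R$-module, so we can choose an idempotent $e\ne0$ for which $A(1-e)$ is maximal among the left ideals of this form. Let $B=eAe$. It is a nonzero ring with identity $e$, an $R$-algebra via $s\mapsto se$, and module-finite as the image of the $R$-linear map $\pi\colon A\to A$, $a\mapsto eae$.

We claim that $0$ and $e$ are the only idempotents of $B$. Let $0\ne f=f^2\in B$, so $ef=fe=f$. Then $(1-e)(1-f)=1-e$, so $A(1-e)\subseteq A(1-f)$, and equality holds by maximality. Now $e-f=(e-f)(1-f)$ lies in $A(1-f)=A(1-e)$, and right multiplication by $e$ kills $A(1-e)$. Hence $e-f=(e-f)e=0$.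

By Lemma~\ref{lem:local}, $B$ is local. Since $\pi$ restricts to the identity on $B$, we have $A=B\oplus\ker\pi$ as $R$-modules. By additivity $\theta^C_A=\theta^C_B\oplus\theta^C_{\ker\pi}$, so $\theta^C_B$ is an isomorphism. By Corollary~\ref{cor:key}, $C$ is cyclic.

(2) By (F2), $\hat A\neq0$ has finite injective dimension over $\hat R$, and $R$ is Gorenstein if $\hat R$ is; so we may assume that $R$ is complete. Then $R$ is Cohen--Macaulay by (F1) and has a canonical module $\omega$ by (F3). By Proposition~\ref{prop:evaluation}, $\theta^\omega_A$ is an isomorphism. As $\omega$ is faithful, part (1) gives $\omega\cong R$, so $\operatorname{injdim}_RR<\infty$.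
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
The ring $A=\operatorname{Hom}_R(M,M)$ is an $R$-algebra through the homotheties, which commute with all $R$-linear maps. It is nonzero because $\mathrm{id}_M\neq0$, and it is module-finite because a surjection $R^m\to M$ embeds it in $M^m$. Apply Theorem~\ref{thm:algebra}(2).
\end{proof}

For $A=\operatorname{Hom}_R(M,M)$ with $R$ complete, restriction identifies the corner $eAe$ with $\operatorname{Hom}_R(eM,eM)$, and the choice of $e$ makes $eM$ an indecomposable direct summand of $M$, as in Section~\ref{sec:artinian}.

\begin{remark}\label{rem:hypotheses}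
The remaining hypotheses cannot be omitted.
\begin{enumerate}
\item[(a)] Faithfulness in Theorem~\ref{thm:algebra}(1) is used only to pass from ``cyclic'' to ``free''. For $C=A=k$ the map $\theta^C_A$ is an isomorphism, and $k\not\cong R$ unless $R$ is a field.
\item[(b)] Finite generation of $M$ is used in (F1), (F2) and each application of Nakayama's lemma. Let $R=k[[t^3,t^4,t^5]]$, a one-dimensional domain with fraction field $Q$. Every $R$-linear map from a nonzero ideal to $Q$ is multiplication by an element of $Q$, so $\operatorname{Hom}_R(Q,Q)=Q$ is injective by Baer's criterion. But $\operatorname{Ext}^1_R(k,R)\cong\operatorname{Hom}_R(k,R/t^3R)$, and the socle of $R/t^3R$ has basis $t^4,t^5$; so $R$ has type $2$ and is not Gorenstein by (F3).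
\end{enumerate}
\end{remark}

\section{Bass classes, Gorenstein injective dimension and the type}\label{sec:variants}

Theorem~\ref{thm:algebra}(1) asks only that $C$ be faithful and $\theta^C_A$ be an isomorphism, so it applies beyond canonical modules. A finitely generated module $C$ is \emph{semidualizing} if the homothety map $R\to\operatorname{Hom}_R(C,C)$ is an isomorphism and $\operatorname{Ext}^i_R(C,C)=0$ for $i>0$; both $R$ and $\omega$ are examples. The \emph{Bass class} $\mathcal B_C$ consists of the modules $X$ such that $\operatorname{Ext}^i_R(C,X)=0=\operatorname{Tor}_i^R(C,\operatorname{Hom}_R(C,X))$ for $i>0$ and $\theta^C_X$ is an isomorphism. A module is \emph{Gorenstein injective} if it is the kernel of a differential in an exact complex $I^\bullet$ of injective modules such that $\operatorname{Hom}_R(I',I^\bullet)$ is exact for every injective $I'$. A module $X$ has \emph{finite Gorenstein injective dimension} if there is an exact sequence $0\to X\to G^0\to\dots\to G^n\to0$ with all $G^j$ Gorenstein injective.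

\begin{corollary}\label{cor:bass}
\begin{enumerate}
\item[(a)] Let $C$ be a semidualizing $R$-module. If $\operatorname{Hom}_R(M,M)\in\mathcal B_C$ for some finitely generated $M\neq0$, then $C\cong R$.
\item[(b)] Let $R$ be Cohen--Macaulay with a canonical module. Then $R$ is Gorenstein if and only if $\operatorname{Hom}_R(M,M)$ has finite Gorenstein injective dimension for some finitely generated $M\neq0$, and if and only if this holds for all such $M$.
\end{enumerate}
\end{corollary}

\begin{proof}
(a) The module $C$ is faithful because the homothety map is injective, and $\theta^C_A$ is an isomorphism for $A=\operatorname{Hom}_R(M,M)$ by definition of $\mathcal B_C$. Apply Theorem~\ref{thm:algebra}(1).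

(b) Over such a ring the modules of finite Gorenstein injective dimension are exactly the modules in $\mathcal B_\omega$; see \cite{EJX} and \cite[Thm.~4.4]{CFH}. If the condition holds for some $M\ne0$, then (a) gives $\omega\cong R$, so $R$ is Gorenstein. If $R$ is Gorenstein, then $\omega\cong R$ by (F3), and $\mathcal B_R$ contains every module, so the condition holds for all $M$. Finally, ``all'' implies ``some'', as $M=R$ is allowed.
\end{proof}

Lemma~\ref{lem:count} also gives information when $R$ is not Gorenstein. It extends to all dimensions, and to modules over algebras, the equality $\mu_R(E^n)=nr$ of Section~\ref{sec:artinian}.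

\begin{theorem}\label{thm:divisibility}
Let $R$ be Cohen--Macaulay of type $r$ with canonical module $\omega$, let $\Lambda$ be a module-finite $R$-algebra with $J=J(\Lambda)$, and let $X$ be a finitely generated left $\Lambda$-module with $\operatorname{injdim}_RX<\infty$. Then every simple $\Lambda$-module occurs in the semisimple module $X/JX$ with multiplicity divisible by $r$. In particular (with $\Lambda=R$) $r\mid\mu_R(X)$, and this holds even when $R$ has no canonical module. The divisor $r$ is optimal, since $\mu_R(\omega)=r$.
\end{theorem}

\begin{proof}
The module $X$ is finitely generated over $R$, so $\theta^\omega_X$ is an isomorphism by Proposition~\ref{prop:evaluation}. Lemma~\ref{lem:count} and (F3) give $X/JX\cong(P/JP)^r$ with $P=\operatorname{Hom}_R(\omega,X)$. By Lemma~\ref{lem:radical} the ring $\Lambda/J$ is semisimple, so $P/JP$ is a semisimple module; it has finite length because it is finitely generated over $R$ and annihilated by $\mathfrak m$. By the Jordan--H\"older theorem, the multiplicity of a simple module in $X/JX$ is $r$ times its multiplicity in $P/JP$.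

For $\Lambda=R$ we have $J=\mathfrak m$, and the multiplicity of $k$ in $X/\mathfrak mX$ is $\mu_R(X)$. If $R$ has no canonical module, apply this to $\hat R$ and $\hat X$: the ring $\hat R$ is Cohen--Macaulay of type $r$ and has a canonical module, $\operatorname{injdim}_{\hat R}\hat X<\infty$ by (F2), and $\mu_{\hat R}(\hat X)=\mu_R(X)$.
\end{proof}

\section{What the hypothesis says about $M$}\label{sec:module}

Once $R$ is known to be Gorenstein, the hypothesis of Theorem~\ref{thm:main} becomes a condition on projective dimension, and one may ask whether $M$ must be free.

\begin{proposition}\label{prop:module}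
Let $M\neq0$ be a finitely generated $R$-module.
\begin{enumerate}
\item[(1)] $\operatorname{injdim}_R\operatorname{Hom}_R(M,M)<\infty$ if and only if $R$ is Gorenstein and $\operatorname{projdim}_R\operatorname{Hom}_R(M,M)<\infty$.
\item[(2)] If $\operatorname{depth}R=0$ and $\operatorname{injdim}_R\operatorname{Hom}_R(M,M)<\infty$, then $M$ is free.
\end{enumerate}
\end{proposition}

\begin{proof}
(1) By Theorem~\ref{thm:main} it suffices to show that over a Gorenstein ring $R$ a finitely generated module $X$ has finite injective dimension if and only if it has finite projective dimension. By (F2) and the long exact sequence of $\operatorname{Ext}_R(k,-)$, if two terms of a short exact sequence of finitely generated modules have finite injective dimension, so does the third. Finitely generated free modules have finite injective dimension, so induction along a finite free resolution shows that $\operatorname{projdim}_RX<\infty$ implies $\operatorname{injdim}_RX<\infty$. Conversely, let $\operatorname{injdim}_RX<\infty$. The ring $R$ is Cohen--Macaulay by (F1), say of dimension $d$. Let $Y$ be a $d$-th syzygy of $X$ in a resolution by finitely generated free modules. Applying \eqref{eq:depth}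 $d$ times shows that $Y$ is zero or maximal Cohen--Macaulay. The next syzygy $Z$, with $0\to Z\to F\to Y\to0$ exact and $F$ free, has finite injective dimension, so $\operatorname{Ext}^1_R(Y,Z)=0$ by Lemma~\ref{lem:vanishing}. The sequence splits, $Y$ is projective, and $\operatorname{projdim}_RX\le d$.

(2) By Theorem~\ref{thm:main}, $R$ is Gorenstein. It is Cohen--Macaulay of depth $0$, hence Artinian, and $E\cong R$ by (F3). So Matlis duality is $(-)^\vee=\operatorname{Hom}_R(-,R)$. By (F2), $\operatorname{Hom}_R(M,M)$ is injective, hence isomorphic to $R^n$ with $n\geq1$. Let $N=M^\vee$. Adjunction and $N^\vee\cong M$ give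
\[
(M\otimes_RN)^\vee\cong\operatorname{Hom}_R(M,N^\vee)\cong\operatorname{Hom}_R(M,M)\cong R^n,
\]
and dualizing once more gives $M\otimes_RN\cong R^n$. A surjection $R^m\to M$ induces surjections $N^m\to M\otimes_RN\cong R^n\to R$. The images of the $m$ components $N\to R$ are ideals with sum $R$; as $R$ is local, one of them is $R$. That component splits, so $N\cong R\oplus N'$. Then $M$ is a direct summand of $M\otimes_RN\cong R^n$, and a finitely generated projective module over a local ring is free.
\end{proof}

The depth hypothesis in (2) cannot simply be dropped.

\begin{example}\label{ex:cone}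
Let $S=k[[x,y,z]]$, $h=xy-z^2$, $R=S/(h)$ and $M=(x,z)R$. The hypersurface $R$ is Gorenstein of dimension $2$. It is normal: if $\mathfrak p\ni h$ is a prime of $S$ with $R_{\mathfrak p}$ not regular, then $h\in\mathfrak p^2S_{\mathfrak p}$, so $\mathfrak p$ contains $\partial h/\partial x=y$ and $\partial h/\partial y=x$, hence $z$, and is the maximal ideal. Thus $R$ is Cohen--Macaulay and regular in codimension one, so normal by Serre's criterion, and a normal local ring is a domain. An endomorphism of the nonzero ideal $M$ is multiplication by an element $q$ of the fraction field with $qM\subseteq M$; such $q$ is integral over $R$ by the determinant trick, so $q\in R$. Hence $\operatorname{Hom}_R(M,M)=R$, which has injective dimension $2$. But $M$ is not free: a free ideal is principal, whereas $\mu_R(M)=2$ because $x$ and $z$ are linearly independent in $\mathfrak m/\mathfrak m^2$. Moreover $R/M\cong k[[y]]$, so $M$ is a height-one prime, and \eqref{eq:depth} gives $\operatorname{depth}M=2$. If $\operatorname{projdim}_RM$ were finite, the Auslander--Buchsbaum formula $\operatorname{projdim}_RM=\operatorname{depth}R-\operatorname{depth}M$ would make $M$ free. So $M$ has infinite projective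 dimension.
\end{example}

\begin{thebibliography}{9}

\bibitem{BH}
Bruns and Herzog, \emph{Cohen--Macaulay Rings}.

\bibitem{CFH}
Christensen, Frankild and Holm, J. Algebra 302 (2006).

\bibitem{EJX}
Enochs, Jenda and Xu, 1996.

\bibitem{GT}
Dipankar Ghosh and Ryo Takahashi, \emph{Auslander-Reiten conjecture and finite injective dimension of Hom}, arXiv:2109.00692 (2021).

\end{thebibliography}
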